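# Double covers of $\{0,1,2\}^j$ by all-pair boxes: why $S+c\ge 2^j+1$

## Proper boxes, all-pair boxes, skeleton constructions

Throughout, $[3]=\{0,1,2\}$, and $[P]$ is $1$ if the statement $P$ holds and $0$ otherwise.

**Definition (proper box).** A *proper sub-box* of $[3]^j$, or *proper box* for short, is a set $B=B_1\times\dots\times B_j$ with $\varnothing\ne B_i\subsetneq[3]$ for every $i$. So each factor has one or two elements.

Example: in $[3]^2$ the set $\{0\}\times\{1,2\}$ is a proper box and so is every single point, but the line $[3]\times\{0\}$ is not, because its first factor is all of $[3]$. A proper box in $[3]^2$ has $1$, $2$ or $4$ points.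

**Definition (all-pair box).** For a word $t=(t_1,\dots,t_j)\in[3]^j$, the *all-pair box* of $t$ is $A_t=\prod_{i=1}^j([3]\setminus\{t_i\})$. It is the set of words that disagree with $t$ in every coordinate. It is a proper box with $2^j$ points.

Example: $A_{(0,0)}=\{1,2\}\times\{1,2\}$ and $A_{(0,1)}=\{1,2\}\times\{0,2\}$. Distinct words have distinct all-pair boxes, since $t_i$ is the letter missing from the $i$-th factor.

**Definition (covering function, perfect set).** For a set $T\subseteq[3]^j$ put $N(x)=\#\{t\in T:x\in A_t\}$. A nonempty $T$ is *perfect* if $N(x)\in\{0,2\}$ for all $x$. Then $U=\{x:N(x)=2\}$ is the *double-covered support* and $H=\{x:N(x)=0\}$ is the *hole-set*.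

Examples.

* For $j=1$ and $T=[3]$, each $x$ lies in $A_t=[3]\setminus\{t\}$ for the two letters $t\neq x$. So $N=2$ everywhere, $U=[3]$, $H=\varnothing$.
* For $j=2$ and $T=\{0\}\times[3]$, a point $(x_1,x_2)$ is in no box if $x_1=0$, and in two boxes (those with $t_2\ne x_2$) if $x_1\neq0$. So $T$ is perfect with $H=\{0\}\times[3]$.
* For $j=2$ and $T=\{(1,0),(2,0),(0,1),(0,2)\}$, the four boxes are $\{0,2\}\times\{1,2\}$, $\{0,1\}\times\{1,2\}$, $\{1,2\}\times\{0,2\}$, $\{1,2\}\times\{0,1\}$. The point $(0,0)$ is in none of them. The points $(0,1),(0,2)$ are in the first two only, the points $(1,0),(2,0)$ in the last two only. A point of $\{1,2\}^2$ is in exactly one of the first two and exactly one of the last two. So $T$ is perfect with $H=\{(0,0)\}$.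

**Definition (skeleton construction).** A *$(j,S,c)$ skeleton construction*, $j\ge1$, consists of a perfect set $T\subseteq[3]^j$ with $|T|=S$, together with $c$ proper boxes, called *masks*, that partition $H$.

Examples: $T=[3]$ with no masks is a $(1,3,0)$ skeleton construction. The set $T=\{0\}\times[3]$ with the masks $\{0\}\times\{0\}$ and $\{0\}\times\{1,2\}$ is a $(2,3,2)$ skeleton construction. The four-word set above with the mask $\{(0,0)\}$ is a $(2,4,1)$ skeleton construction.

**Definition (minimal excess).** For a perfect $T$, let $c(T)$ be the least number of masks that partition $H$ (finite, since points are proper boxes), and let $e(T)=|T|+c(T)-2^j$.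

Example: in $[3]^2$, the set $H=\{0\}\times[3]$ is not a proper box, so two masks are needed there. Hence $c(\{0\}\times[3])=2$ and $e=3+2-4=1$. For the other two examples, $e=3+0-2=1$ and $e=4+1-4=1$.

## Can $S+c$ equal $2^j$?

The number $2^j$ enters through a theorem of Alon, Bohman, Holzman and Kleitman: *any partition of $[3]^j$ into proper boxes uses at least $2^j$ boxes.* Let $p(U)$ be the least number of proper boxes that partition $U$. Such a partition of $U$, together with the $c$ masks, partitions $[3]^j$, so $p(U)+c\ge2^j$, that is,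
$$S+c\ \ge\ 2^j+(S-p(U)).$$

In all three examples above, $S+c=2^j+1$. The problem, from Patrick White, "New bounds for double covers of the discrete box {0,1,2}^d", arXiv:2607.09014 (2026), records that every skeleton construction examined so far satisfies $S+c=2^j+1$, with known examples $(j,S,c)=(3,6,3)$, $(4,8,9)$, $(5,10,23)$. It asks:

> Is there a $j\ge1$ and a $(j,S,c)$ skeleton construction, with $T$ nonempty, such that $S+c=2^j$?

The answer is no: $S+c\ge2^j+1$ always, and this bound is attained for every $j$. We shall also see that $S+c(T)=2^j+1$ is not forced: the minimal excess $e(T)$ takes every value $1,2,3,\dots$ as $j$ and $T$ vary.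

We start with the small cases.

**Fact 1.** A perfect set has at least three words, and $|U|=S\,2^{j-1}$.

*Proof.* One word $t$ gives $N=1$ on $A_t\neq\varnothing$. Two distinct words have distinct boxes, so $N=1$ at any point of the nonempty symmetric difference. For the count, $2|U|=\sum_xN(x)=\sum_{t\in T}|A_t|=S\,2^j$. $\square$

For $j=1$, Fact 1 forces $T=[3]$, so $S+c\ge3=2+1$.

For $j=2$, Fact 1 gives $|H|=9-2S\ge0$, so $S\in\{3,4\}$. If $S+c=4$, there are two possibilities. Either $S=3$, $c=1$, and a single proper box has $|H|=3$ points, which is impossible as the sizes are $1,2,4$. Or $S=4$, $c=0$, and $H$ is empty, although $|H|=1$. So $S+c\ge5$.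

## Where counting points and slicing partitions fall short

**Counting points.** For $j=3$ the same count allows $S=6$, $c=2$: then $|H|=27-24=3=1+2$, a legitimate total for two proper boxes. So sizes alone no longer decide the question.

**Using the partition theorem.** The displayed inequality answers the question if $p(U)\le S-1$. But the hypothesis gives us a double cover of $U$ by $S$ boxes, and it hands us no partition of $U$ at all, let alone one with fewer than $S$ boxes.

**Slicing the partition.** Induct on $j$ by fixing the last letter $a$. For $T$ perfect, $N(\cdot,a)$ counts the words of $T$ whose last letter is not $a$, with that letter deleted. These shortened words can repeat: from $T=\{0\}\times[3]$ and $a=2$ we get the word $0$ twice. So we must allow multisets of words. Suppose the desired bound holds for these multisets in dimension $j-1$, and that each of them is nonempty. Let $s_a$ be their sizes. Each word of $T$ survives in two of the three slices, so $s_0+s_1+s_2=2S$.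

Let $c_1,c_2$ be the numbers of masks whose last factor has one or two letters. A mask $B'\times L$ shows up in slice $a$ if and only if $a\in L$, so the three slices together contain $c_1+2c_2$ masks, and induction gives
$$c_1+2c_2\ \ge\ \sum_{a}(2^{j-1}+1-s_a)=3\cdot2^{j-1}+3-2S.$$
We want $2c_1+2c_2\ge 4\cdot2^{j-1}+2-2S$. What is missing is exactly a bound $c_1\ge2^{j-1}-1$. Without it we get only $c\ge\frac34\,2^j+\frac32-S$.

So we need to understand the $c_1$ masks with a one-letter last factor. Their projections $B'$ to $[3]^{j-1}$ do not form a partition of anything in general. For instance, partition $H=\{0\}\times[3]$ into its three points: all three masks project to the same $\{0\}$.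

But their projections do have a definite sum *modulo 2*. Fix $y\in[3]^{j-1}$ and count the points of $H$ above $y$ mask by mask:
$$\#\{a:(y,a)\in H\}=\sum_{B'\times L}|L|\,1_{B'}(y)\equiv\sum_{|L|=1}1_{B'}(y)\pmod 2 .$$
The left side depends on $H$ only. This is the idea: replace "partition" by "sum of indicators modulo $2$". The one-letter masks then become a fourth slice, on the same footing as the other three.

## Sums of proper boxes modulo 2

**Definition ($q_j$).** For $j\ge0$ and $f:[3]^j\to\mathbb F_2$, let $q_j(f)$ be the least size of a multiset of proper boxes of $[3]^j$ whose indicator functions sum to $f$ modulo $2$. It is finite since points are proper boxes. By convention, $[3]^0$ is one point, its only box is that point, and so $q_0(0)=0$, $q_0(1)=1$.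

Examples. Here $q_1(1)=2$: no single proper box is $[3]$, while $\{0\}$ and $\{1,2\}$ sum to $1$. To see that sums modulo $2$ can be cheaper than partitions, let $f=1_{\{0,1\}^2}+1_{\{1,2\}^2}$ on $[3]^2$. It is the indicator of the six points other than $(0,2),(1,1),(2,0)$, which is not a proper box, so $q_2(f)=2$. A partition of these six points needs three boxes: a $2\times2$ box inside the set would have two rows, and the two columns deleted in those rows are different, which leaves only one column. So all boxes inside the set have at most $2$ points.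

For $f:[3]^j\to\mathbb F_2$ with $j\ge1$, write $f_a(y)=f(y,a)$ for $y\in[3]^{j-1}$, $a\in[3]$, and $f_\infty=f_0+f_1+f_2$.

**Lemma 2 (slicing).** For $j\ge1$, $\;2q_j(f)\ge q_{j-1}(f_0)+q_{j-1}(f_1)+q_{j-1}(f_2)+q_{j-1}(f_\infty)$.

*Proof.* The purpose is to turn one optimal representation of $f$ into representations of the four functions and to count how often each box is used. Let $f=\sum_B1_B$ be optimal, with $B=B'\times L_B$, where $B'$ is a proper box of $[3]^{j-1}$ and $|L_B|\in\{1,2\}$. Then
$$f_a=\sum_{B:\,a\in L_B}1_{B'},\qquad f_\infty=\sum_B|L_B|\,1_{B'}=\sum_{B:\,|L_B|=1}1_{B'}\quad\text{in }\mathbb F_2 .$$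
The box $B$ is used $|L_B|$ times in $f_0,f_1,f_2$ together and $[\,|L_B|=1\,]$ times in $f_\infty$. In total this is $1+1=2$ if $|L_B|=1$ and $2+0=2$ if $|L_B|=2$. So the four representations together have $2q_j(f)$ boxes. $\square$

**Lemma 3.** $q_j(1)\ge2^j$ for all $j\ge0$.

*Proof.* $q_0(1)=1$. If $f=1$ then $f_0=f_1=f_2=1$ and $f_\infty=3=1$ in $\mathbb F_2$, so Lemma 2 gives $2q_j(1)\ge4q_{j-1}(1)$, i.e. $q_j(1)\ge 2q_{j-1}(1)$. $\square$

Since the indicators of a partition of $[3]^j$ sum to $1$, Lemma 3 reproves the Alon–Bohman–Holzman–Kleitman bound, and nothing below uses it as a black box.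

## Even functions and the bound $q_j(1+D)\ge2^j-1$

When we slice the function belonging to $T$, the fourth slice $f_\infty$ will turn out to be $1+D$ with $D$ of the following kind.

**Definition (even function).** A function $D:[3]^j\to\mathbb F_2$ is *even* if its sum over every axis-parallel line (three points) is $0$. For $j=0$ there is no condition.

Example: the indicator of an all-pair box $A_t$. Take a line in direction $i$. If its fixed coordinates all differ from those of $t$, it meets $A_t$ in the two points with $i$-th coordinate different from $t_i$. Otherwise it misses $A_t$. So it meets $A_t$ in $0$ or $2$ points. Sums of even functions are even, so any sum of functions $1_{A_t}$ modulo $2$ is even.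

**Lemma 4.** If $D:[3]^j\to\mathbb F_2$ is even and $D\ne0$, then $q_j(1+D)\ge2^j-1$.

The loss of $1$ compared with Lemma 3 is real: for $j=1$ and $D=1_{\{1,2\}}$ we have $1+D=1_{\{0\}}$ and $q_1(1_{\{0\}})=1=2^1-1$.

*Proof.* Induct on $j$. For $j=0$ the bound is $q_0\ge0$. Let $j\ge1$ and $f=1+D$.

The four slices: $f_a=1+D_a$, and $D_a$ is even because lines in the first $j-1$ directions lie inside slices. The lines in the last direction give $D_0+D_1+D_2=0$, so $f_\infty=3+0=1$. By Lemma 3, $q_{j-1}(f_\infty)\ge2^{j-1}$. Also $q_{j-1}(f_a)\ge2^{j-1}-1$ by induction if $D_a\ne0$, and $q_{j-1}(f_a)\ge2^{j-1}$ by Lemma 3 if $D_a=0$.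

Since $D\neq0$, some $D_a$ is nonzero, and since the $D_a$ sum to $0$, at least two are nonzero.

* If exactly two are nonzero, Lemma 2 gives $2q_j(f)\ge2(2^{j-1}-1)+2^{j-1}+2^{j-1}=2^{j+1}-2$.
* If all three are nonzero, Lemma 2 gives $2q_j(f)\ge3(2^{j-1}-1)+2^{j-1}=2^{j+1}-3$. The left side is even and the right side is odd, so $2q_j(f)\ge2^{j+1}-2$.

In both cases $q_j(f)\ge2^j-1$. $\square$

Parity rescues the second case: without it, the loss would be $\frac32$ instead of $1$.

## The lower bound $2^j+1-S$

**Theorem 5.** Let $j\ge0$ and let $T$ be a nonempty multiset of words in $[3]^j$, $|T|=S$, such that $N(x)=\#\{t\in T:x\in A_t\}$ (with multiplicity) is even for every $x$. Then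
$$q_j\!\left(1+\tfrac N2\bmod2\right)\ \ge\ 2^j+1-S .$$

**Corollary 6.** Every $(j,S,c)$ skeleton construction has $S+c\ge2^j+1$. In particular, $S+c=2^j$ is impossible for every $j\ge1$.

*Proof of Corollary 6 from Theorem 5.* If $N\in\{0,2\}$ everywhere, then $1+N/2$ is $1$ where $N=0$ and $2\equiv0$ where $N=2$, so $1+N/2\equiv1_H$. The masks partition $H$, so their indicators sum to $1_H$. Hence $c\ge q_j(1_H)\ge2^j+1-S$. $\square$

Nonemptiness of $T$ matters. For $T=\varnothing$ the function is $1$, and the $2^j$ products of sets $\{0\},\{1,2\}$ partition $[3]^j$, so $q_j(1)\le2^j<2^j+1-0$. The proof must therefore watch for slices that receive no words.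

*Proof of Theorem 5.* Induct on $j$.

**Step 1: the base case $j=0$.** This step starts the induction. The one point of $[3]^0$ lies in the box of each (empty) word, so $N=S$. It is even and positive, so $S\ge2$, and the claimed lower bound $2^0+1-S=2-S\le0$ is trivial.

Now let $j\ge1$ and $f=1+N/2\bmod2$.

**Step 2: the three ordinary slices.** This step shows that $f_0,f_1,f_2$ are again functions of the type in the theorem. Let $W_a$ be the multiset of words in $[3]^{j-1}$ obtained by deleting the last letter from the words of $T$ that end in $a$, and let $N_a=\sum_{t\in W_a}1_{A_t}$, an integer-valued function. For a word $t$ of length $j-1$ followed by a letter $b$, we have $(y,a)\in A_{(t,b)}$ if and only if $y\in A_t$ and $b\ne a$. Hence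
$$N(y,a)=\sum_{b\ne a}N_b(y).\tag{1}$$
So $N(\cdot,a)$ is the covering function of the multiset $T^{(a)}=\biguplus_{b\ne a}W_b$, and it is everywhere even. Since $f_a=1+\frac12N(\cdot,a)$ modulo $2$, it is the function that the theorem attaches to $T^{(a)}$. Put $s_a=|T^{(a)}|$. A word of $T$ ending in $b$ contributes to $T^{(a)}$ for the two letters $a\neq b$, so
$$s_0+s_1+s_2=2S.\tag{2}$$

**Step 3: the fourth slice.** This step identifies $f_\infty$ and bounds it. Summing (1) over $a$ counts each $N_b$ twice, so $\frac12\sum_aN(y,a)=N_0(y)+N_1(y)+N_2(y)$ and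
$$f_\infty\equiv3+N_0+N_1+N_2 \pmod 2.$$
By (1), the three sums $N_1+N_2$, $N_0+N_2$, $N_0+N_1$ are even, so $N_0\equiv N_1\equiv N_2\pmod2$. Hence $N_0+N_1+N_2\equiv3N_0\equiv N_0$ and
$$f_\infty=1+D,\qquad D:=N_0\bmod2=N_1\bmod2=N_2\bmod 2.\tag{3}$$
$D$ is a sum of functions $1_{A_t}$ modulo $2$, so it is even. By Lemmas 3 and 4,
$$q_{j-1}(f_\infty)\ge2^{j-1}-1,\quad\text{and}\quad q_{j-1}(f_\infty)\ge2^{j-1}\ \text{ if }D=0.\tag{4}$$

**Step 4: all three $T^{(a)}$ are nonempty.** This step adds up the four bounds in the main case. By induction $q_{j-1}(f_a)\ge2^{j-1}+1-s_a$ for each $a$. By Lemma 2, (2) and (4),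
$$2q_j(f)\ge\bigl(3\cdot2^{j-1}+3-2S\bigr)+\bigl(2^{j-1}-1\bigr)=2(2^j+1-S).$$
The surplus is $+1$ from each ordinary slice and $-1$ from the fourth slice, which is $+2$ in total, just what $2q_j(f)$ requires.

**Step 5: some $T^{(a)}$ is empty.** This step treats the case in which induction is not available for slice $a$. Now $W_b=\varnothing$ for both $b\ne a$, so every word of $T$ ends in $a$. For these two letters $b$, $T^{(b)}=W_a$ (since the third letter contributes nothing), which is nonempty with $s_b=S$, so induction gives $q_{j-1}(f_b)\ge2^{j-1}+1-S$. Next, $N(\cdot,a)=0$ by (1), so $f_a=1$ and $q_{j-1}(f_a)\ge2^{j-1}$ by Lemma 3. Finally, $N_b=0$ for $b\neq a$, so $D=0$ by (3) and $q_{j-1}(f_\infty)\ge2^{j-1}$ by (4). Lemma 2 gives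
$$2q_j(f)\ge2(2^{j-1}+1-S)+2^{j-1}+2^{j-1}=2(2^j+1-S).$$
Here slice $a$ has lost its $+1$, but the fourth slice no longer loses $1$.

In both cases $q_j(f)\ge2^j+1-S$. $\blacksquare$

As a check, take $T=\{(1,0),(2,0),(0,1),(0,2)\}$. Here $W_0=\{1,2\}$ and $W_1=W_2=\{0\}$. The functions $N_0,N_1,N_2$ take the values $(2,1,1)$, $(0,1,1)$, $(0,1,1)$ at $0,1,2$, so $D=1_{\{1,2\}}$ and $f_\infty=1_{\{0\}}$. This agrees with $H=\{(0,0)\}$, for which $f_0=1_{\{0\}}$, $f_1=f_2=0$. The bound of Step 4 reads $2q_2(f)\ge 2(4+1-4)=2$, and indeed $q_2(f)=1$.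

## Equality in every dimension

**Proposition 7.** For every $j\ge1$ there is a skeleton construction with $S+c=2^j+1$.

*Proof.* Let $T=[3]\times\{0\}^{j-1}$, so $S=3$. A point $x$ lies in $A_{(t_1,0,\dots,0)}$ if and only if $x_2,\dots,x_j\in\{1,2\}$ and $t_1\ne x_1$. So $N=2$ on $[3]\times\{1,2\}^{j-1}$, $N=0$ elsewhere, and
$$H=[3]\times\bigl([3]^{j-1}\setminus\{1,2\}^{j-1}\bigr).$$
The second factor is partitioned by the $2^{j-1}-1$ products of sets $\{0\},\{1,2\}$ other than $\{1,2\}^{j-1}$. Splitting $[3]=\{0\}\cup\{1,2\}$ gives a partition of $H$ into $c=2(2^{j-1}-1)=2^j-2$ masks. So $S+c=2^j+1$. $\square$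

## Composing perfect sets: $e-1$ is additive

Is $e(T)=1$ for every perfect $T$? To find out, we build large perfect sets from small ones and compute $c$ exactly.

**Proposition 8 (composition).** Let $T_1\subseteq[3]^{j_1}$ and $T_2\subseteq[3]^{j_2}$ be perfect, $w\in T_1$, $v\in T_2$, $j=j_1+j_2$. Then
$$T=(T_1\setminus\{w\})\times\{v\}\ \cup\ \{w\}\times(T_2\setminus\{v\})$$
is perfect, $|T|=|T_1|+|T_2|-2$, and
$$c(T)=c(T_1)+c(T_2)+(2^{j_1}-1)(2^{j_2}-1),\qquad e(T)-1=(e(T_1)-1)+(e(T_2)-1).$$

Example: $T_1=T_2=[3]$ and $w=v=0$ give the set $\{(1,0),(2,0),(0,1),(0,2)\}$, and the formula gives $c(T)=0+0+1\cdot1=1$, as found above.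

*Proof.* Let $N_i,U_i,H_i$ belong to $T_i$. Note that $A_w\subseteq U_1$: a point of $A_w$ has $N_1\ge1$, hence $N_1=2$. Likewise $A_v\subseteq U_2$. Complements are written $A_w^c$, $A_v^c$.

**Step 1: $T$ is perfect.** This step computes $U$ and $H$. The two parts of $T$ are disjoint, because the first component is $\neq w$ in one and $=w$ in the other. So $|T|=|T_1|+|T_2|-2$, and $T\ne\varnothing$ by Fact 1. Since $A_{(t,t')}=A_t\times A_{t'}$,
$$N(x,y)=\bigl(N_1(x)-[x\in A_w]\bigr)[y\in A_v]+[x\in A_w]\bigl(N_2(y)-[y\in A_v]\bigr).$$

* If $x\in A_w$ and $y\in A_v$, then $N_1(x)=N_2(y)=2$ and the value is $1+1=2$.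
* If $x\in A_w$ and $y\notin A_v$, the value is $N_2(y)$.
* If $x\notin A_w$ and $y\in A_v$, the value is $N_1(x)$.
* If $x\notin A_w$ and $y\notin A_v$, the value is $0$.

So $T$ is perfect. Using $H_1\subseteq A_w^c$ and $H_2\subseteq A_v^c$, we read off
$$U=(A_w\times U_2)\cup(U_1\times A_v),\qquad H=(A_w\times H_2)\sqcup(H_1\times A_v)\sqcup(A_w^c\times A_v^c).\tag{5}$$

**Step 2: upper bound for $c(T)$.** This step partitions the three pieces of $H$ separately. The first is partitioned by $c(T_2)$ boxes $A_w\times m$, the second by $c(T_1)$ boxes $m\times A_v$. The set $A_w^c$ is partitioned by the $2^{j_1}-1$ products of sets $\{w_i\}$, $[3]\setminus\{w_i\}$ other than $A_w$ itself, and $A_v^c$ similarly by $2^{j_2}-1$ boxes. Their products partition the third piece. So $c(T)\le c(T_1)+c(T_2)+(2^{j_1}-1)(2^{j_2}-1)$.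

For the lower bound, we would like to bound the number of masks in each piece and add. That is not allowed, since a mask may straddle pieces. For example, let $T_1=\{0\}\times[3]$, $w=(0,0)$, $T_2=[3]$, $v=0$. The box $\{(0,0)\}\times\{0,1\}$ lies in $H$: its point $((0,0),1)$ is in $H_1\times A_v$, and its point $((0,0),0)$ is in $A_w^c\times A_v^c$. We therefore use a count in which every mask pays the same amount.

**Step 3: test sets.** This step sets up that count. Let $\mathcal R_k$ be the set of the $4^k$ products $R=\prod_{i\le k}R_i$ with $R_i\in\{\{0\},\{1\},\{2\},[3]\}$. Fix $\varnothing\ne L\subsetneq[3]$. If $L=\{a\}$, it meets exactly $\{a\}$ and $[3]$ in an odd number of points. If $L=\{a,b\}$, it meets exactly $\{a\}$ and $\{b\}$ in an odd number of points. So always exactly two of the four choices work. Since $|B\cap R|=\prod_i|B_i\cap R_i|$ is odd if and only if all its factors are,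
$$\text{every proper box in }[3]^k\text{ meets exactly }2^k\text{ members of }\mathcal R_k\text{ in an odd number of points.}\tag{6}$$

(For a partition of all of $[3]^k$ into proper boxes: each $R$ has an odd number of points, so some box meets it oddly. By (6), $2^k\cdot\#\text{boxes}\ge4^k$, which is the bound $2^k$ again.)

**Step 4: the defect $\delta$.** This step writes $c(T)$ as a known quantity plus a nonnegative error. For a partition $\mathcal M$ of $H$ into masks and $R\in\mathcal R_j$, let
$$o(R)=\#\{m\in\mathcal M:|m\cap R|\text{ odd}\},\qquad \varepsilon(R)=|H\cap R|\bmod2\in\{0,1\}.$$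
Since $|H\cap R|=\sum_m|m\cap R|$, we have $o(R)\ge\varepsilon(R)$. If $R$ is a point, both sides are $1$ or $0$ according as the point is in $H$ or not, so $o(R)=\varepsilon(R)$. By (6), $\sum_Ro(R)=2^j|\mathcal M|$. Let $V$ be the number of $R\in\mathcal R_j$ with $|U\cap R|$ odd. Since $|R|=|U\cap R|+|H\cap R|$ is odd, exactly one of the two summands is odd, so $\sum_R\varepsilon(R)=4^j-V$. Put $v^*=V/2^j$ and $\delta=c(T)-2^j+v^*$. For $\mathcal M$ with $|\mathcal M|=c(T)$,
$$2^j\delta=\sum_{R\in\mathcal R_j}\bigl(o(R)-\varepsilon(R)\bigr)\ge0.\tag{7}$$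
Define $V_i,v_i^*,\delta_i$ in the same way for $T_i$, with $j_i$ in place of $j$.

**Step 5: $v^*=v_1^*+v_2^*-1$.** This step computes the known quantity. For $R=R'\times R''$ with $R'\in\mathcal R_{j_1}$, $R''\in\mathcal R_{j_2}$, let, modulo $2$,
$$\alpha=|A_w\cap R'|,\quad\mu=|U_1\cap R'|,\quad\alpha'=|A_v\cap R''|,\quad\mu'=|U_2\cap R''|.$$
The two sets in the formula (5) for $U$ intersect in $A_w\times A_v$, so by inclusion–exclusion $|U\cap R|\equiv\alpha\mu'+\mu\alpha'+\alpha\alpha'$. Now $|A_w\cap R'|=\prod_i|R'_i\setminus\{w_i\}|$, and the factor is $2$ for $R_i'=[3]$, $0$ for $R_i'=\{w_i\}$, and $1$ for the other two singletons. So $\alpha=1$ if and only if $R'$ is a point of $A_w$. In that case $\mu=1$, because $A_w\subseteq U_1$. The analogous statement holds for $\alpha',\mu'$. Hence the parity of $|U\cap R|$ is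

* $1+1+1\equiv1$ if $\alpha=\alpha'=1$;
* $\mu'$ if $\alpha=1$, $\alpha'=0$;
* $\mu$ if $\alpha=0$, $\alpha'=1$;
* $0$ if $\alpha=\alpha'=0$.

There are $2^{j_1}$ sets $R'$ with $\alpha=1$ and $2^{j_2}$ sets $R''$ with $\alpha'=1$. The number of $R''$ with $\alpha'=0$, $\mu'=1$ is $V_2-2^{j_2}$, because all $R''$ with $\alpha'=1$ have $\mu'=1$. Likewise there are $V_1-2^{j_1}$ sets $R'$ with $\alpha=0$, $\mu=1$. So
$$V=2^{j_1}2^{j_2}+2^{j_1}(V_2-2^{j_2})+2^{j_2}(V_1-2^{j_1}),$$
and division by $2^j=2^{j_1}2^{j_2}$ gives $v^*=1+(v_2^*-1)+(v_1^*-1)=v_1^*+v_2^*-1$.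

**Step 6: $\delta\ge\delta_1+\delta_2$.** This step bounds the error from below by looking only at test sets with a point in one of the two blocks of coordinates. Let $\mathcal M$ be a partition of $H$ into $c(T)$ masks and fix $x\in A_w$. By (5), the section $\{y:(x,y)\in H\}$ is $H_2$. The masks that meet $\{x\}\times[3]^{j_2}$ induce a partition of $H_2$ into proper boxes, so there are at least $c(T_2)$ of them. By (6) applied in $[3]^{j_2}$ to the induced boxes, $\sum_{R''}o(\{x\}\times R'')\ge2^{j_2}c(T_2)$. Moreover $\varepsilon(\{x\}\times R'')=|H_2\cap R''|\bmod2$, and as in Step 4 the sum of these over $R''$ is $4^{j_2}-V_2$. Therefore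
$$\sum_{R''\in\mathcal R_{j_2}}(o-\varepsilon)(\{x\}\times R'')\ \ge\ 2^{j_2}c(T_2)-4^{j_2}+V_2=2^{j_2}\delta_2 .$$
Summing over the $2^{j_1}$ points $x\in A_w$ gives at least $2^j\delta_2$. Symmetrically, the sets $R'\times\{y\}$ with $y\in A_v$, $R'\in\mathcal R_{j_1}$, contribute at least $2^j\delta_1$. A test set in both families is a single point $\{x\}\times\{y\}$, where $o-\varepsilon=0$ by Step 4, so nothing positive is counted twice. All terms of (7) are nonnegative, hence $2^j\delta\ge2^j(\delta_1+\delta_2)$.

**Step 7: conclusion.** This step combines Steps 4–6. Since $\delta_i-v_i^*=c(T_i)-2^{j_i}$,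
$$c(T)=2^j-v^*+\delta\ \ge\ 2^j+1-v_1^*-v_2^*+\delta_1+\delta_2=2^j+1-2^{j_1}-2^{j_2}+c(T_1)+c(T_2),$$
and $2^j+1-2^{j_1}-2^{j_2}=(2^{j_1}-1)(2^{j_2}-1)$, so this matches the upper bound of Step 2. Adding $|T|=|T_1|+|T_2|-2$ and subtracting $2^j$,
$$e(T)=\bigl(|T_1|+c(T_1)-2^{j_1}\bigr)+\bigl(|T_2|+c(T_2)-2^{j_2}\bigr)-1=e(T_1)+e(T_2)-1,$$
which is the stated formula. $\square$

So composition never leaves the class $e=1$ if we start inside it. To get larger values we need one perfect set with $e\ge2$.

## The tetracode and the full range of minimal excesses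

Identify $[3]$ with $\mathbb F_3$. The Hamming distance of two words is the number of coordinates in which they differ, and the weight of a word is its distance from $0$. For example, $(0,1,1,2)$ has weight $3$.

**Proposition 9.** $T=\{(a,b,a+b,a+2b):a,b\in\mathbb F_3\}\subset[3]^4$ is perfect with $|T|=9$ and $c(T)=9$. So $e(T)=2$ and $|T|+c(T)=18=2^4+2$.

*Proof.*

**Step 1: distances.** This step collects the facts about $T$ that the count needs. The nonzero words of $T$ are, with nonzero parameter, $(0,b,b,2b)$ for $a=0$, $(a,0,a,a)$ for $b=0$, $(a,a,2a,0)$ for $b=a$, and $(a,2a,0,2a)$ for $b=2a$. All have weight $3$. As $T$ is a linear subspace, distinct codewords are at distance $3$, that is, *they agree in exactly one coordinate.* This has three consequences.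

* The balls of radius $1$ around the nine codewords are disjoint. Each has $1+4\cdot2=9$ points, so they partition the $81$ points of $[3]^4$.
* Each coordinate is a nonzero linear form on $\mathbb F_3^2$, so each letter occurs exactly $3$ times in each coordinate.
* Two coordinates determine the codeword, and there are nine codewords and nine pairs of letters. So each pair of letters occurs exactly once in each pair of coordinates.

**Step 2: $T$ is perfect with $H=T$.** This step computes $N(x)$, the number of codewords that agree with $x$ nowhere. If $x\in T$, every codeword agrees with $x$ in one coordinate or in all four, so $N(x)=0$. Let $x\notin T$, and let $\alpha_i$ be the number of codewords that agree with $x$ in exactly $i$ coordinates. Then $\alpha_4=0$, and $\alpha_3=1$ since $x$ lies in exactly one ball. Counting codewords, then pairs (codeword, coordinate of agreement), then pairs (codeword, two coordinates of agreement),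
$$\sum_i\alpha_i=9,\qquad\sum_ii\,\alpha_i=4\cdot3=12,\qquad\sum_i\tbinom i2\alpha_i=\tbinom42=6 .$$
The third equation reads $\alpha_2+3=6$, so $\alpha_2=3$. The second reads $\alpha_1+6+3=12$, so $\alpha_1=3$. The first gives $\alpha_0=9-1-3-3=2$. So $N(x)=2$.

**Step 3: $c(T)=9$.** This step shows that no mask can contain two points of $H=T$. Suppose a box contains codewords $s\ne t$, and let $i$ be a coordinate with $s_i\neq t_i$. Replacing $s_i$ by $t_i$ in $s$ gives a word that is still in the box and is at distance $1$ from $s$. It is not in $T=H$, since distinct codewords are at distance $3$. So the box is not contained in $H$. All masks are single points, and $c(T)=|H|=9$. $\square$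

**Corollary 10.** Let $m\ge0$, $j\ge4m$, $j\ge1$. Composing $m$ tetracodes and $j-4m$ copies of the one-coordinate set $\{0,1,2\}$ gives a perfect $T\subset[3]^j$ with $e(T)=m+1$. The set of minimal excesses of perfect sets, over all $j\ge1$, is exactly $\{1,2,3,\dots\}$: the value $0$ never occurs, and the value $1$ occurs for every $j$.

*Proof.* There is at least one piece to compose, since $j\ge1$. Apply Proposition 8 repeatedly, with any choice of the words $w,v$ at each stage. The result is perfect and lies in $[3]^j$, and the quantity $e-1$ adds up over the pieces. It is $1$ for a tetracode (Proposition 9) and $0$ for $\{0,1,2\}$, where $e=3+0-2=1$. So $e(T)-1=m$. For every $m\ge0$ a suitable $j$ exists, so all of $1,2,3,\dots$ occur, and $m=0$ gives the value $1$ for every $j\ge1$. By Corollary 6, $e(T)\ge1$ always, so no other value occurs. $\square$
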